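# The least $\pi$-weight of a weakly Lindelöf space that is not weakly Rothberger

## 1. Dense unions, $\pi$-bases and small cardinals

Conventions. Spaces are non-empty topological spaces, with no separation axioms unless they are stated. We identify $n\in\omega$ with $\{0,\dots,n-1\}$, write ${}^{n}m$ for the set of functions from $n$ to $m$, and write $2^{m}$ for the set of binary sequences of length $m$ when sequences are meant. For a finite sequence $s$, $[s]$ is the set of all infinite sequences (in $2^\omega$ or $\omega^\omega$, according to context) that extend $s$. The quantifier $\exists^\infty n$ means "for infinitely many $n$".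

**Definition 1.** A space $X$ is *weakly Lindelöf* if every open cover $\mathcal U$ of $X$ has a countable subfamily whose union is dense in $X$.

Every Lindelöf space is weakly Lindelöf. So is every separable space: if $\{d_n:n<\omega\}$ is dense, pick $U_n\in\mathcal U$ with $d_n\in U_n$. An uncountable discrete space is not weakly Lindelöf: cover it by singletons; its only dense subset is the whole space.

**Definition 2.** Let $\mathcal O$ be the collection of open covers of $X$, and $\mathcal O_D$ the collection of families of open sets with dense union. The space $X$ satisfies $S_1^\omega(\mathcal O,\mathcal O_D)$, and is then called *weakly Rothberger*, if for every sequence $\{\mathcal U_n:n<\omega\}$ of open covers one can choose $U_n\in\mathcal U_n$ for each $n<\omega$ so that $\bigcup_{n<\omega}U_n$ is dense in $X$.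

Constant sequences of covers show that weakly Rothberger implies weakly Lindelöf. For an example, let $D$ be an infinite discrete space and $aD=D\cup\{\infty\}$ its one-point compactification. Given covers $\mathcal U_n$, choose $U_0\in\mathcal U_0$ containing $\infty$. It misses only finitely many points $d_1,\dots,d_r$, and we choose $U_i\in\mathcal U_i$ containing $d_i$ for $1\le i\le r$, and the remaining $U_n$ arbitrarily. So $aD$ is weakly Rothberger.

**Definition 3.** A *$\pi$-base* for $X$ is a family $\mathcal P$ of non-empty open sets such that every non-empty open $U\subset X$ contains some $P\in\mathcal P$. The *$\pi$-weight* $\pi w(X)$ is the least cardinality of a $\pi$-base. The weight $w(X)$ is, as usual, the least cardinality of a base.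

Removing $\emptyset$ from a base leaves a $\pi$-base, so $\pi w(X)\le w(X)$. The singletons $\{d\}$, $d\in D$, form a $\pi$-base of $aD$, because $D$ is dense in $aD$. Each $\{d\}$ is open, so each of them must belong to every $\pi$-base. Hence $\pi w(aD)=|D|$. In particular a weakly Rothberger space can have arbitrarily large $\pi$-weight.

**Definition 4.** $cov(\mathcal M)$ is the least cardinality of a family of meager subsets of $\mathbb R$ covering $\mathbb R$. Equivalently, it is the least cardinality of a cover of the Baire space $\omega^\omega$ by nowhere dense sets.

We use the second form. Singletons are nowhere dense in $\omega^\omega$, so $cov(\mathcal M)\le 2^{\aleph_0}$. By the Baire category theorem $cov(\mathcal M)\ge\aleph_1$. Two kinds of nowhere dense sets will occur, for $f\in\omega^\omega$: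
$$N_f=\{g:\forall n\ g(n)\ne f(n)\},\qquad B_f=\{x:\forall n\ x(n)\le f(n)\}.$$
If $s$ is a finite sequence of length $n$, then $[s^\frown f(n)]$ misses $N_f$ and $[s^\frown(f(n)+1)]$ misses $B_f$. So both sets are nowhere dense.

**Definition 5.** The bounding number $\mathfrak b$ is the least cardinality of a family $B\subset\omega^\omega$ such that no single $g\in\omega^\omega$ satisfies $f(n)\le g(n)$ for all but finitely many $n$, for every $f\in B$.

A countable family $\{f_i:i<\omega\}$ is bounded in this sense by $g(n)=\max_{i\le n}f_i(n)$, so $\mathfrak b$ is uncountable.

**Definition 6.** A set $Y\subset2^\omega$ has *strong measure zero* if for all $m_0,m_1,\dots\in\omega$ there are $s_n\in2^{m_n}$ with $Y\subset\bigcup_n[s_n]$. The cardinal $non(\mathcal{SN})$ is the least size of a $Y\subset2^\omega$ that is not of strong measure zero.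

A countable set $\{y_n:n<\omega\}$ has strong measure zero: take $s_n=y_n{\restriction}m_n$. The whole space $2^\omega$ does not: for $m_n=n+2$, the sets $[s_n]$ have total measure $\sum_n2^{-n-2}=\frac12<1$. Hence $\aleph_1\le non(\mathcal{SN})\le2^{\aleph_0}$.

**Definition 7.** We call $F\subset\omega^\omega$ an *avoiding family* if for every $g\in\omega^\omega$ there is $f\in F$ with $f(n)\ne g(n)$ for all $n$.

The whole of $\omega^\omega$ is avoiding (take $f=g+1$). No countable $\{f_i:i<\omega\}$ is: the function $g(i)=f_i(i)$ agrees with every $f_i$ somewhere. More generally, $F$ is avoiding exactly when the nowhere dense sets $N_f$, $f\in F$, cover $\omega^\omega$. So every avoiding family has size at least $cov(\mathcal M)$.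

## 2. Is $cov(\mathcal M)$ the minimum in every model of ZFC?

Two known results frame the problem.

**Fact 1 (ZFC).** Every weakly Lindelöf space $X$ with $\pi w(X)<cov(\mathcal M)$ is weakly Rothberger.

**Fact 2.** If $cov(\mathcal M)<\mathfrak b$, then there is a compact space which is not weakly Rothberger and has $\pi$-weight $cov(\mathcal M)$. Consequently, under $cov(\mathcal M)<\mathfrak b$, $cov(\mathcal M)$ is the minimum $\pi$-weight of a non-weakly Rothberger weakly Lindelöf space.

So a weakly Lindelöf space that is not weakly Rothberger needs $\pi$-weight at least $cov(\mathcal M)$, and under an extra hypothesis that value is attained, even by a compact space. The question, from Leandro Aurichi, Santi Spadaro, Lyubomyr Zdomskyy, "Selective versions of chain condition-type properties", arXiv:1502.00177 (2015), is whether the extra hypothesis can be dropped: *is it true in ZFC that $cov(\mathcal M)$ is the minimum $\pi$-weight of a non-weakly Rothberger weakly Lindelöf space?*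

The answer is yes. Compactness of the witness, however, cannot be kept in ZFC.

**Theorem A (ZFC).** There is a Lindelöf, Hausdorff, zero-dimensional (hence regular and normal), first countable space of weight (hence $\pi$-weight) at most $cov(\mathcal M)$ that is not weakly Rothberger. So $cov(\mathcal M)$ is the minimum $\pi$-weight (and the minimum weight) of a non-weakly Rothberger weakly Lindelöf space. A cardinal $\kappa$ is the $\pi$-weight of a non-weakly Rothberger weakly Lindelöf space if and only if $\kappa\ge cov(\mathcal M)$.

**Theorem B (ZFC).** The minimum $\pi$-weight of a non-weakly Rothberger compact space is exactly $non(\mathcal{SN})$. The lower bound holds for all spaces in which every open cover has a finite subfamily with dense union. The bound is attained by a Hausdorff, zero-dimensional, first countable compact space, and every $\kappa\ge non(\mathcal{SN})$ is the $\pi$-weight of a non-weakly Rothberger compact space.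

**Theorem C.** A compact space as in Fact 2 (not weakly Rothberger, of $\pi$-weight $cov(\mathcal M)$) exists if and only if $cov(\mathcal M)=non(\mathcal{SN})$. If ZFC is consistent, this statement is independent of ZFC. So "Lindelöf" in Theorem A cannot be improved to "compact" in ZFC.

## 3. What a failing sequence of covers encodes

**Countable $\pi$-weight.** Let $\{P_n:n<\omega\}$ be a $\pi$-base of $X$, and let $\mathcal U_n$ be open covers. Since $\mathcal U_n$ covers $X$, some $U_n\in\mathcal U_n$ meets $P_n$. Then $\bigcup_nU_n$ meets every $P_n$, so it is dense. Every space of countable $\pi$-weight is weakly Rothberger.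

**Proof of Fact 1.** Fact 1 may be quoted, but its short proof tells us what to look for. Let $X$ be weakly Lindelöf with a $\pi$-base $\mathcal P$, $|\mathcal P|<cov(\mathcal M)$, and let $\mathcal U_n$ be open covers. Choose countable subfamilies $\{U_n^k:k<\omega\}\subset\mathcal U_n$ with dense union, repeating members if necessary. A selection from these is a function $g\in\omega^\omega$. It fails at $P\in\mathcal P$ when $g$ belongs to
$$M_P=\{g\in\omega^\omega:\forall n\ \ U_n^{g(n)}\cap P=\emptyset\}.$$
This set is nowhere dense: given a finite sequence $s$ of length $n$, some $U_n^k$ meets $P$, and $[s^\frown k]\cap M_P=\emptyset$. Fewer than $cov(\mathcal M)$ nowhere dense sets do not cover $\omega^\omega$, so some $g$ lies in no $M_P$. Then $\bigcup_nU_n^{g(n)}$ meets every $P\in\mathcal P$, so it is dense. $\square$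

Now suppose instead that these covers admit no good selection. Choose $f_P(n)$ with $U_n^{f_P(n)}\cap P\ne\emptyset$. Every $g$ lies in some $M_P$, and then $g(n)\ne f_P(n)$ for all $n$. So $\{f_P:P\in\mathcal P\}$ is an avoiding family. A witness of $\pi$-weight $cov(\mathcal M)$ must therefore contain, in coded form, an avoiding family of size $cov(\mathcal M)$. Section 6 produces such a family $F$. Suppose for the moment that we have it; how do we turn it into a space?

**First attempt: $F$ itself.** Give $F$ the subspace topology of $\omega^\omega$, and let
$$\mathcal U_n=\{U_{n,k}:k<\omega\},\qquad U_{n,k}=\{f\in F:f(n)=k\}.$$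
A selection is $U_{n,g(n)}$, $n<\omega$, for some $g$, and since $F$ is avoiding, its union never *covers* $F$. But we need its union not to be *dense*, and here the attempt stops: $F$ is second countable, so it is weakly Rothberger by the case of countable $\pi$-weight. Concretely, if $\{f_i:i<\omega\}$ is dense in $F$, the selection $g(i)=f_i(i)$ has dense union. Density tests only countably many members of $F$.

**Second attempt: make every point count.** If $F$ is made discrete, a dense union must contain every $f\in F$. But then $F$ is an uncountable discrete space, and it is not weakly Lindelöf.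

We need a space in which every $f\in F$ is represented by an isolated point, while the topology of $F\subset\omega^\omega$ still controls the covers. The construction of the next section keeps both copies.

## 4. Attaching isolated points: the space $A(Z,Y)$

**Definition 8.** Let $Z$ be a space and $Y\subset Z$. Put $A(Z,Y)=(Z\times\{0\})\cup(Y\times\{1\})$, and for $U\subset Z$ put
$$U^*=(U\times\{0\})\cup((U\cap Y)\times\{1\}).$$
The topology of $A(Z,Y)$ has as a base all singletons $\{(y,1)\}$, $y\in Y$, and all sets $U^*\setminus E$ with $U\subset Z$ open and $E\subset Y\times\{1\}$ finite.

This is a base for a topology: it contains $Z^*=A(Z,Y)$; the intersection of a singleton $\{(y,1)\}$ with any member is empty or that singleton; and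
$$(U^*\setminus E)\cap(V^*\setminus E')=(U\cap V)^*\setminus(E\cup E').$$

Two examples. If $Y$ is finite, then $Z^*\setminus(Y\times\{1\})=Z\times\{0\}$ is open, and $A(Z,Y)$ is the topological sum of $Z$ and a finite discrete space. If $y_0,y_1,\dots\in Y$ are distinct and converge to $z$ in $Z$, then the isolated points $(y_n,1)$ converge to $(z,0)$: a basic neighborhood $U^*\setminus E$ of $(z,0)$ contains $(y_n,1)$ as soon as $y_n\in U$ and $(y_n,1)\notin E$, which excludes only finitely many $n$.

**Lemma 1.**

1. $\pi w(A(Z,Y))\le w(A(Z,Y))\le w(Z)+|Y|+\aleph_0$.
2. If $Z$ is Lindelöf, so is $A(Z,Y)$. If $Z$ is compact, so is $A(Z,Y)$.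
3. If $Z$ is separable metrizable and zero-dimensional, then $A(Z,Y)$ is Hausdorff, zero-dimensional and first countable.
4. If $D\subset A(Z,Y)$ is dense, then $D\supset Y\times\{1\}$.

*Proof.* (1) Let $\mathcal B$ be a base of $Z$ of size $w(Z)$. If $(z,0)\in U^*\setminus E$, take $B\in\mathcal B$ with $z\in B\subset U$; then $(z,0)\in B^*\setminus E\subset U^*\setminus E$. So the singletons $\{(y,1)\}$ together with the sets $B^*\setminus E$, $B\in\mathcal B$, $E$ finite, form a base, and there are at most $w(Z)+|Y|+\aleph_0$ of them.

(2) Let $\mathcal W$ be an open cover of $A(Z,Y)$. For each $z\in Z$ pick $W_z\in\mathcal W$, an open $U_z\ni z$ and a finite $E_z\subset Y\times\{1\}$ with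
$$(z,0)\in U_z^*\setminus E_z\subset W_z.$$
If $Z$ is Lindelöf (compact), countably (finitely) many $U_{z_i}$ cover $Z$. Then the sets $U_{z_i}^*$ cover $A(Z,Y)$, so the $W_{z_i}$ cover everything except possibly points of $\bigcup_iE_{z_i}$. This set is countable (finite), and countably (finitely) many further members of $\mathcal W$ cover it.

(3) *Hausdorff.* If $z\ne z'$, take disjoint open $U\ni z$ and $V\ni z'$; then $U^*$ and $V^*$ separate $(z,0)$ and $(z',0)$. The disjoint open sets $\{(y,1)\}$ and $Z^*\setminus\{(y,1)\}$ separate $(y,1)$ from every other point. *Zero-dimensional.* Since $Z$ has a base of clopen sets, the computation in (1) shows that the singletons $\{(y,1)\}$ and the sets $U^*\setminus E$ with $U$ clopen form a base. These sets are clopen: the complement of $U^*\setminus E$ is $(Z\setminus U)^*\cup E$, which is open, and the complement of $\{(y,1)\}$ is $Z^*\setminus\{(y,1)\}$. *First countable.* The points $(y,1)$ are isolated. For $(z,0)$, let $(B_n)$ be a decreasing base at $z$ in $Z$. Given $U^*\setminus E\ni(z,0)$, for all large $n$ we have $B_n\subset U$, and $B_n$ misses the finitely many $y\ne z$ with $(y,1)\in E$. Then $B_n^*\setminus\{(z,1)\}\subset U^*\setminus E$.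 So the sets $B_n^*\setminus\{(z,1)\}$ form a countable base at $(z,0)$. (If $z\notin Y$, removing $(z,1)$ changes nothing.)

(4) Each $(y,1)$ is isolated, and a dense set contains every isolated point. $\square$

Part (4) is what the first attempt lacked, and part (2) is what the second attempt lacked.

The next lemma raises the $\pi$-weight of a witness to any larger cardinal; it serves the last sentences of Theorems A and B.

**Lemma 2.** Let $X$ be not weakly Rothberger, let $\kappa\ge\pi w(X)$ be an infinite cardinal, and let $D$ be discrete of size $\kappa$. Then the topological sum $X\oplus aD$ is not weakly Rothberger and has $\pi$-weight $\kappa$. It is Lindelöf if $X$ is, and compact if $X$ is.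

*Proof.* A $\pi$-base of $X$ together with one of $aD$ is a $\pi$-base of the sum, so the $\pi$-weight is at most $\pi w(X)+\kappa=\kappa$. It is at least $\kappa$ because the sum has $\kappa$ isolated points, and each corresponding singleton lies in every $\pi$-base. Let $\mathcal U_n$ be open covers of $X$ that admit no selection with dense union. Then $\mathcal V_n=\{U\cup aD:U\in\mathcal U_n\}$ is an open cover of $X\oplus aD$. If a selection $U_n\cup aD$ had dense union in the sum, then $\bigcup_nU_n$ would be dense in the clopen set $X$, a contradiction. The last sentence holds because $aD$ is compact. $\square$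

## 5. Compact spaces and strong measure zero: Theorem B

**The Cantor set with every point doubled.** Let $X=A(2^\omega,2^\omega)$. It is compact by Lemma 1(2), and $\mathcal U_n=\{[s]^*:s\in2^{n+2}\}$ is an open cover. By Lemma 1(4), a selection $[s_n]^*$ with dense union would give $2^\omega=\bigcup_n[s_n]$, which is impossible because these sets have total measure $\frac12$. So $X$ is not weakly Rothberger. Its $\pi$-weight is $2^{\aleph_0}$: at most that by Lemma 1(1), at least that because it has $2^{\aleph_0}$ isolated points. So the minimum in our question exists and is at most $2^{\aleph_0}$, and under CH the answer is already yes.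

To lower the $\pi$-weight, attach fewer isolated points. The argument used only that $2^\omega$ is not of strong measure zero, so a set $Y$ of size $non(\mathcal{SN})$ suffices. Theorem B says that among compact spaces one cannot do better.

**Step 1: the lower bound.** *Purpose: to show that finite subfamilies make the coding functions bounded, so that strong measure zero suffices to guess them.* Let every open cover of $X$ have a finite subfamily with dense union, let $\mathcal P$ be a $\pi$-base with $|\mathcal P|<non(\mathcal{SN})$, and let $\mathcal U_n$ be open covers. Choose finite subfamilies of $\mathcal U_n$ with dense union and, repeating members, index them as $\{U_n^s:s\in2^{m_n}\}$ with $m_n\ge1$. For $P\in\mathcal P$ and $n<\omega$ choose $f_P(n)\in2^{m_n}$ with $U_n^{f_P(n)}\cap P\ne\emptyset$; this is possible because the union is dense. Concatenate: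
$$y_P=f_P(0)^\frown f_P(1)^\frown f_P(2)^\frown\cdots\in2^\omega,\qquad k_n=m_0+\dots+m_n .$$
The set $\{y_P:P\in\mathcal P\}$ has size less than $non(\mathcal{SN})$, so it has strong measure zero. Apply this to the numbers $k_0,k_1,\dots$: there are $s_n\in2^{k_n}$ such that for every $P$ there is $n$ with $y_P{\restriction}k_n=s_n$. Let $g(n)\in2^{m_n}$ be the last block of $s_n$, that is, its last $m_n$ entries. If $y_P{\restriction}k_n=s_n$, then comparing last blocks gives $f_P(n)=g(n)$, so $U_n^{g(n)}$ meets $P$. Thus $\bigcup_nU_n^{g(n)}$ meets every $P\in\mathcal P$ and is dense. Hence $X$ is weakly Rothberger. So a non-weakly Rothberger space with the finite-subfamily property, in particular a compact one, has $\pi$-weight at least $non(\mathcal{SN})$.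

**Step 2: the bound is attained.** *Purpose: to build the compact witness.* Let $Y\subset2^\omega$ have size $non(\mathcal{SN})$ and not be of strong measure zero, and let $(m_n)$ witness this. Put $K=A(2^\omega,Y)$. By Lemma 1, $K$ is compact, Hausdorff, zero-dimensional and first countable, with $w(K)\le\aleph_0+|Y|=non(\mathcal{SN})$. The families $\{[s]^*:s\in2^{m_n}\}$ are open covers of $K$. If a selection $[s_n]^*$ had dense union, then that union would contain $Y\times\{1\}$ by Lemma 1(4), that is, $Y\subset\bigcup_n[s_n]$ with $s_n\in2^{m_n}$, contradicting the choice of $(m_n)$. So $K$ is not weakly Rothberger, and Step 1 gives $\pi w(K)=non(\mathcal{SN})$.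

**Step 3: larger cardinals.** *Purpose: to realize every $\kappa\ge non(\mathcal{SN})$.* Apply Lemma 2 to $K$ and $\kappa$. This proves Theorem B. $\blacksquare$

This is the exact point at which a compact approach to the question stops. In a compact space each cover may be replaced by a finite one, the coding functions $f_P$ then lie in a product of finite sets $\prod_n2^{m_n}$, and avoiding every element of such a product takes $non(\mathcal{SN})$ functions. To reach $\pi$-weight $cov(\mathcal M)$ in this way we would need $non(\mathcal{SN})=cov(\mathcal M)$, and Section 8 shows that ZFC does not prove this. A Lindelöf space lets us use infinite covers and hence unbounded coding functions; there the relevant families are the avoiding families in $\omega^\omega$.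

## 6. An avoiding family of size $cov(\mathcal M)$

**Lemma 3 (Bartoszyński).** There is $F\subset\omega^\omega$ with $|F|=cov(\mathcal M)$ such that for every $g\in\omega^\omega$ there is $f\in F$ with $f(n)\ne g(n)$ for all $n$.

Let $\kappa=cov(\mathcal M)$; recall $\aleph_1\le\kappa\le2^{\aleph_0}$. A superset of an avoiding family is avoiding, so it suffices to find one of size at most $\kappa$. Suppose there is none:
$$\text{for every }F\subset\omega^\omega\text{ with }|F|\le\kappa\text{ there is }g\text{ such that each }f\in F\text{ agrees with }g\text{ somewhere.}\qquad(1)$$
Fix nowhere dense sets $N_\alpha$, $\alpha<\kappa$, covering $\omega^\omega$. From (1) we shall build $x\in\omega^\omega$ outside all of them.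

A natural attempt is as follows. For each $\alpha$ let $e_\alpha$ assign to every finite sequence $s$ a finite sequence $t=e_\alpha(s)$ with $[s^\frown t]\cap N_\alpha=\emptyset$. By (1), transferred to functions on a countable set, some $G$ agrees with every $e_\alpha$ at some $s$; then build $x$ by following $G$. This stops at once: the $s$ at which $G(s)=e_\alpha(s)$ need not be an initial segment of $x$. The cure is to use one block $t$ that works for *all* $s\in{}^nn$ simultaneously, so that it does not matter which initial segment $x$ has. But the length of such a block depends on $\alpha$, while the positions of the blocks in $x$ must be fixed in advance. For each $\alpha$ we shall be able to ensure only that infinitely many of the prescribed intervals are long enough, and then we must guess $t$ on that infinite set of intervals, which depends on $\alpha$. Steps 1 and 2 prepare for this.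

**Step 0: infinite agreement.** *Purpose: to replace "somewhere" by "infinitely often" in (1), and $\omega$ by any countable set of values.* Let $|F|\le\kappa$. The family $F'$ of all finite modifications of members of $F$ still has size at most $\kappa$. Take $g$ for $F'$ by (1). If some $f\in F$ agreed with $g$ at only finitely many $n$, then adding $1$ to $f$ at those $n$ would give a member of $F'$ that agrees with $g$ nowhere, a contradiction. So $\exists^\infty n\ f(n)=g(n)$ for all $f\in F$. The same holds for functions from $\omega$ to any fixed non-empty countable set $C$: transfer them by an injection $C\to\omega$, take $g$, and replace values of $g$ outside the image by an arbitrary element of the image; no agreement is lost.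

**Step 1: agreement on prescribed infinite sets.** *Purpose: to guess $f_\alpha$ at a place that lies in a given set $X_\alpha$.* Let $C$ be non-empty and countable, and let $f_\alpha:\omega\to C$ and $X_\alpha\subset\omega$ infinite be given for $\alpha<\kappa$. We claim that there is $g:\omega\to C$ such that for every $\alpha$, $g(k)=f_\alpha(k)$ for infinitely many $k\in X_\alpha$.

Let $e_\alpha(n)$ be the restriction of $f_\alpha$ to the first $n+1$ elements of $X_\alpha$. It belongs to the countable set of finite partial functions from $\omega$ to $C$. By Step 0 there is a function $S$ from $\omega$ to this set with $\exists^\infty n\ S(n)=e_\alpha(n)$ for all $\alpha$. We may assume $|\mathrm{dom}\,S(n)|=n+1$ for all $n$: where this fails, $S(n)$ equals no $e_\alpha(n)$, and we may change it. Choose recursively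
$$x_n\in\mathrm{dom}\,S(n)\setminus\{x_i:i<n\},$$
which is possible because $n+1>n$. Set $g(x_n)=S(n)(x_n)$, and let $g$ be arbitrary elsewhere. This is well defined since the $x_n$ are distinct. If $S(n)=e_\alpha(n)$, then $x_n\in X_\alpha$ and $g(x_n)=f_\alpha(x_n)$. This happens for infinitely many $n$, hence at infinitely many places $x_n$.

**Step 2: infinitely often larger.** *Purpose: to obtain one function that grows fast enough for each $\alpha$ infinitely often.* Given $h_\alpha\in\omega^\omega$ for $\alpha<\kappa$, there is $g$ with $\exists^\infty n\ g(n)>h_\alpha(n)$ for all $\alpha$: apply Step 0 to $\{h_\alpha+1:\alpha<\kappa\}$.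

**Step 3: blocks that work for all short initial segments.** *Purpose: to measure, by a function $\varphi_\alpha$, how long a block must be to escape $N_\alpha$.* Fix $\alpha$ and $n$. We claim that there are $m>n$ and $t:[n,m)\to m$ with
$$[s^\frown t]\cap N_\alpha=\emptyset\quad\text{for all }s\in{}^nn.\qquad(2)$$
List the finitely many elements of ${}^nn$ as $s_1,\dots,s_r$. Start with $t_0=\emptyset$. Given $t_{j-1}$, the basic open set $[s_j{}^\frown t_{j-1}]$ contains a basic open set that misses the nowhere dense set $N_\alpha$; so $t_{j-1}$ has a finite extension $t_j$ with $[s_j{}^\frown t_j]\cap N_\alpha=\emptyset$. Then $t_r$, and each extension of it, satisfies (2) for all $s$. Finally extend $t_r$ by zeros until its domain is $[n,m)$ with $m>n$ and $m$ larger than all its values. Adding still more zeros shows that every larger $m$ works too. Taking maxima over $i\le n$, we get a nondecreasing $\varphi_\alpha:\omega\to\omega$ with $\varphi_\alpha(n)>n$ such that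
$$\text{every }m\ge\varphi_\alpha(n)\text{ admits a }t:[n,m)\to m\text{ satisfying (2)}.\qquad(3)$$

**Step 4: one partition into intervals.** *Purpose: to fix intervals $[n_k,n_{k+1})$ such that, for each $\alpha$, infinitely many of them are long enough.* By Step 2 there is $g$ with $\exists^\infty n\ g(n)>\varphi_\alpha(\varphi_\alpha(n))$ for every $\alpha$. Replacing $g(n)$ by $\max(\{n+1\}\cup\{g(i):i\le n\})$ only increases $g$, so we may assume that $g$ is nondecreasing and $g(n)>n$. Let $n_0=0$, $n_{k+1}=g(n_k)$, and
$$X_\alpha=\{k:\varphi_\alpha(n_k)\le n_{k+1}\}.$$
We show that $X_\alpha$ is infinite. Let $g(n)>\varphi_\alpha(\varphi_\alpha(n))$ and let $n\in[n_k,n_{k+1})$. Suppose $k\notin X_\alpha$ and $k+1\notin X_\alpha$. From $k\notin X_\alpha$ we get $n_{k+1}<\varphi_\alpha(n_k)\le\varphi_\alpha(n)$. From $k+1\notin X_\alpha$ we then get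
$$g(n)\le g(n_{k+1})=n_{k+2}<\varphi_\alpha(n_{k+1})\le\varphi_\alpha(\varphi_\alpha(n)),$$
contradicting the choice of $n$. So $k\in X_\alpha$ or $k+1\in X_\alpha$. There are infinitely many such $n$, hence infinitely many such $k$, and $X_\alpha$ is infinite. (This argument is why $\varphi_\alpha$ is iterated twice: we do not control where in its interval a good $n$ lies.)

**Step 5: the escaping point.** *Purpose: to guess the blocks and assemble $x$.* For $k\in X_\alpha$ we have $n_{k+1}\ge\varphi_\alpha(n_k)$, so by (3) there is $f_\alpha(k):[n_k,n_{k+1})\to n_{k+1}$ with $[s^\frown f_\alpha(k)]\cap N_\alpha=\emptyset$ for all $s\in{}^{n_k}n_k$. For $k\notin X_\alpha$ let $f_\alpha(k)=\emptyset$. These are functions from $\omega$ to the countable set of finite partial functions from $\omega$ to $\omega$. Let $g'$ be given by Step 1 for the pairs $(f_\alpha,X_\alpha)$. Define $x\in\omega^\omega$ interval by interval: $x{\restriction}[n_k,n_{k+1})=g'(k)$ if $g'(k)$ is a function from $[n_k,n_{k+1})$ to $n_{k+1}$, and $x{\restriction}[n_k,n_{k+1})=0$ otherwise. On the interval $[n_j,n_{j+1})$ all values of $x$ are below $n_{j+1}$, so $x{\restriction}n_k\in{}^{n_k}n_k$ for every $k$. For each $\alpha$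 there is $k\in X_\alpha$ with $g'(k)=f_\alpha(k)$. Then $x$ extends $(x{\restriction}n_k)^\frown f_\alpha(k)$, so $x\notin N_\alpha$. Thus $x\notin\bigcup_\alpha N_\alpha=\omega^\omega$, a contradiction. This proves Lemma 3. $\square$

## 7. The Lindelöf witness $A(F,F)$: Theorem A

Let $F$ be the family of Lemma 3, viewed as a subspace of $\omega^\omega$, and let $X=A(F,F)$.

**Step 1: the properties of $X$.** *Purpose: to collect what Lemma 1 gives.* $F$ is second countable, hence Lindelöf, and it is separable metrizable and zero-dimensional. So $X$ is Lindelöf, Hausdorff, zero-dimensional and first countable, and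
$$w(X)\le\aleph_0+|F|=cov(\mathcal M).$$
A zero-dimensional space is regular, and a regular Lindelöf space is normal.

**Step 2: $X$ is not weakly Rothberger.** *Purpose: to turn a good selection into a function that contradicts Lemma 3.* Let $U_{n,k}=\{f\in F:f(n)=k\}$, an open set in $F$. For fixed $n$ these sets cover $F$, so $\mathcal U_n=\{U_{n,k}^*:k<\omega\}$ is an open cover of $X$. A selection from $\{\mathcal U_n:n<\omega\}$ has the form $U_{n,g(n)}^*$, $n<\omega$, for some $g\in\omega^\omega$; if the empty set is selected, choose any index $k$ that represents it. If $\bigcup_nU_{n,g(n)}^*$ were dense, it would contain every $(f,1)$, $f\in F$, by Lemma 1(4). That means: every $f\in F$ satisfies $f(n)=g(n)$ for some $n$. This contradicts the choice of $F$.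

**Step 3: the minimum.** *Purpose: to combine with the lower bound.* $X$ is Lindelöf, hence weakly Lindelöf, and not weakly Rothberger. By Fact 1 every such space has $\pi$-weight at least $cov(\mathcal M)$. So
$$cov(\mathcal M)\le\pi w(X)\le w(X)\le cov(\mathcal M),$$
with equality throughout. Since $\pi w\le w$ always, $cov(\mathcal M)$ is the minimum $\pi$-weight and also the minimum weight.

**Step 4: all larger cardinals.** *Purpose: to prove the last sentence of Theorem A.* If $\kappa\ge cov(\mathcal M)$, then by Lemma 2 the space $X\oplus aD$ with $|D|=\kappa$ is Lindelöf, not weakly Rothberger, and of $\pi$-weight $\kappa$. No $\kappa<cov(\mathcal M)$ occurs, by Fact 1. $\blacksquare$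

## 8. Compact witnesses of $\pi$-weight $cov(\mathcal M)$: Theorem C

**Step 1: the equivalence.** *Purpose: to reduce Theorem C to a comparison of two cardinals.* By Theorem B there is a compact, non-weakly Rothberger space of $\pi$-weight $non(\mathcal{SN})$, so Fact 1 gives
$$cov(\mathcal M)\le non(\mathcal{SN}).\qquad(4)$$
If a compact non-weakly Rothberger space of $\pi$-weight $cov(\mathcal M)$ exists, then $non(\mathcal{SN})\le cov(\mathcal M)$ by Theorem B, so equality holds in (4). Conversely, if equality holds, Theorem B provides such a space. (Fact 2 therefore yields $cov(\mathcal M)=non(\mathcal{SN})$ whenever $cov(\mathcal M)<\mathfrak b$.)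

**Step 2: equality is consistent.** *Purpose: one half of independence.* Both cardinals lie between $\aleph_1$ and $2^{\aleph_0}$, so under CH both are $\aleph_1$. If ZFC is consistent, so is ZFC with CH.

It remains to show that $cov(\mathcal M)<non(\mathcal{SN})$ is consistent. We want a model in which every $Y\subset2^\omega$ of size $\aleph_1$ has strong measure zero, while $\aleph_1$ nowhere dense sets cover $\omega^\omega$. For the first aim we add functions $g$ in products $\prod b$ of finite sets that agree infinitely often with every old element of $\prod b$. For the second we keep every new element of $\omega^\omega$ bounded by an old one; then the sets $B_f$ with $f$ old cover $\omega^\omega$.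

The obvious way to add $g$ is to force with finite partial functions. If $b(n)\ge2$ for infinitely many $n$, this is a countable forcing without atoms, so it is equivalent to Cohen forcing. Cohen forcing adds a function in $\omega^\omega$ that no ground model $f$ bounds: any finite condition can be extended by putting $n\mapsto f(n)+1$ at an $n$ outside its domain. So the second aim is lost. The remedy is to allow conditions with infinite domain, as long as the complement of the domain is infinite.

We recall two notions. A forcing $Q$ is *proper* if for every sufficiently large regular $\theta$, every countable $M\prec H(\theta)$ with $Q\in M$, and every $p\in Q\cap M$, there is $q\le p$ that is $(M,Q)$-generic: $q\Vdash\dot\alpha\in M$ for every name $\dot\alpha\in M$ of an ordinal. For example, every c.c.c. forcing is proper with $q=p$: a maximal antichain in $M$ deciding $\dot\alpha$ is countable, hence contained in $M$, and so all possible values are in $M$. A forcing is *$\omega^\omega$-bounding* if for each $x\in\omega^\omega$ in the extension there is a ground model $f\in\omega^\omega$ with $x(n)\le f(n)$ for all $n$. A forcing that adds no new reals is trivially $\omega^\omega$-bounding,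 and Cohen forcing is not, as we have just seen.

**Definition 9.** For $b:\omega\to\omega\setminus\{0\}$ let $Q_b$ be the set of partial functions $p$ on $\omega$ with $\omega\setminus\mathrm{dom}\,p$ infinite and $p(n)<b(n)$ for $n\in\mathrm{dom}\,p$, ordered by extension; larger functions are stronger. Write $q\le_kp$ if $q\supset p$ and the first $k$ elements of $\omega\setminus\mathrm{dom}\,p$ are not in $\mathrm{dom}\,q$.

For example, let $b(n)=2$ for all $n$ and let $p$ be the zero function on the even numbers. The first two free places of $p$ are $1$ and $3$, so $p\cup\{(5,1)\}\le_2p$, while $p\cup\{(3,1)\}\le_1p$ but not $\le_2p$.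

**Step 3: fusion.** *Purpose: to take limits of infinitely many extensions.* If $q\le_kp$, then $p$ and $q$ have the same first $k$ free places (elements outside the domain), because $q\supset p$. Suppose $p_{k+1}\le_{k+1}p_k$ for all $k$. The first $k+1$ free places of $p_k$ are also the first $k+1$ free places of $p_{k+1}$, and therefore, since $p_{k+2}\le_{k+2}p_{k+1}$, of $p_{k+2}$, and so on. So they are never filled, and for every $k$ the function $\bigcup_jp_j$ has at least $k+1$ free places. Hence $\bigcup_jp_j\in Q_b$, and $\bigcup_jp_j\le_{k+1}p_k$ for every $k$.

**Step 4: names of ordinals reduce to finite sets.** *Purpose: the one combinatorial property of $Q_b$ behind properness and bounding.* Claim: for $p\in Q_b$, $k<\omega$ and a name $\dot\alpha$ of an ordinal, there are $q\le_kp$ and a finite set $A$ with $q\Vdash\dot\alpha\in A$.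

Let $a_0<\dots<a_{k-1}$ be the first $k$ elements of $\omega\setminus\mathrm{dom}\,p$. Enumerate $\prod_{i<k}b(a_i)$ as $s_1,\dots,s_r$, regarded as functions on $\{a_i:i<k\}$; this set is finite. Let $q_0=p$. Given $q_{j-1}\in Q_b$ with domain disjoint from $\{a_i:i<k\}$, the function $q_{j-1}\cup s_j$ is a condition, since only finitely many places have been added. Extend it to a condition $q_j'$ deciding $\dot\alpha$, and let $q_j$ be the restriction of $q_j'$ to the complement of $\{a_i:i<k\}$. Then $q_j\supset q_{j-1}$, and $q_j'=q_j\cup s_j$. Put $q=q_r$. Then $q\le_kp$. For each $j$, $q\cup s_j$ extends $q_j\cup s_j=q_j'$, so it decides $\dot\alpha$; let $A$ be the set of the at most $r$ decided values. Every extension of $q$ can be extended further by finitely many places so that all $a_i$ are in its domain, and then it extends $q\cup s_j$ for some $j$. So $q\Vdash\dot\alpha\in A$.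

**Step 5: $Q_b$ is proper and $\omega^\omega$-bounding.** *Purpose: to make $Q_b$ fit for iteration.* Let $M\prec H(\theta)$ be countable with $Q_b\in M$, let $p\in Q_b\cap M$, and list the names of ordinals in $M$ as $\dot\alpha_0,\dot\alpha_1,\dots$. Put $p_0=p$. By Step 4, applied inside $M$ (where $b\in M$, since $b$ is recovered from $Q_b$ by $b(n)=\min\{i:\{(n,i)\}\notin Q_b\}$), choose $p_{k+1}\le_{k+1}p_k$ and a finite $A_k$, both in $M$, with $p_{k+1}\Vdash\dot\alpha_k\in A_k$. Since $A_k$ is finite, $A_k\subset M$. By Step 3, $q=\bigcup_kp_k$ is a condition below all $p_k$, so $q\Vdash\dot\alpha_k\in M$ for all $k$. (The Claim and fusion say that $Q_b$ satisfies Axiom A.) For bounding, let $\dot x$ be a name of an element of $\omega^\omega$ and let $p\in Q_b$. Put $p_0=p$ and choose $p_{k+1}\le_{k+1}p_k$ and finite $A_k\subset\omega$ with $p_{k+1}\Vdash\dot x(k)\in A_k$. Then $q=\bigcup_kp_k$ forces $\dot x(k)\le\max A_k$ for all $k$, and $k\mapsto\max A_k$ is in the ground model.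

**Step 6: the generic function.** *Purpose: infinite agreement with ground model functions.* Let $g$ be the union of the generic filter. By density, $g$ is a total function in $\prod b$. Let $f\in\prod b$ be in the ground model. Given $p\in Q_b$ and $N<\omega$, pick $n\ge N$ outside $\mathrm{dom}\,p$; then $p\cup\{(n,f(n))\}$ is a condition. By density, $\exists^\infty n\ g(n)=f(n)$.

**Step 7: the iteration.** *Purpose: to do this for every $b$, after any given set of $\aleph_1$ reals has appeared.* Let $V\models$ CH. Then $V$ contains $\aleph_1$ functions $b:\omega\to\omega\setminus\{0\}$; let $\langle b_\beta:\beta<\omega_2\rangle\in V$ list all of them, each occurring cofinally often. Let $P_{\omega_2}$ be the countable support iteration of the $Q_{b_\beta}$, where $Q_{b_\beta}$ is computed in $V^{P_\beta}$. We use two standard theorems (Shelah, *Proper and Improper Forcing*, Ch. III and VI; Abraham, "Proper forcing", *Handbook of Set Theory*).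

**Fact 3.** Countable support iterations of proper $\omega^\omega$-bounding forcings are proper and $\omega^\omega$-bounding.

**Fact 4.** Under CH, a countable support iteration of length $\omega_2$ of proper forcings of size $\le\aleph_1$ is $\aleph_2$-c.c., forces CH at all stages $<\omega_2$, and every set of $\aleph_1$ reals of the final model lies in an intermediate model.

Step 5, applied in each $V^{P_\beta}$, shows that the iterands are proper and $\omega^\omega$-bounding. The hypothesis on size holds by induction: CH holds at stage $\beta$, so $|Q_{b_\beta}|\le2^{\aleph_0}=\aleph_1$ there. Properness preserves $\aleph_1$ and the $\aleph_2$-c.c. preserves all larger cardinals, so cardinals are preserved.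

**Step 8: $cov(\mathcal M)=\aleph_1$ in $V[G]$.** *Purpose: to use bounding.* By CH in $V$ and preservation of $\aleph_1$, the set $\omega^\omega\cap V$ has size $\aleph_1$ in $V[G]$. By $\omega^\omega$-bounding, $\omega^\omega$ is covered in $V[G]$ by the $\aleph_1$ nowhere dense sets $B_f=\{x:\forall n\ x(n)\le f(n)\}$, $f\in\omega^\omega\cap V$. So $cov(\mathcal M)\le\aleph_1$, and equality holds.

**Step 9: $non(\mathcal{SN})\ge\aleph_2$ in $V[G]$.** *Purpose: to use the generic functions.* Let $Y\subset2^\omega$ with $|Y|\le\aleph_1$ and $(m_n)$ be given in $V[G]$. The sequence $(m_n)$ need not be in $V$, but by $\omega^\omega$-bounding there is $(m_n')\in V$ with $m_n'\ge m_n$ for all $n$. Let $b(n)=2^{m_n'}$ (a number), so that $b\in V$, and identify $b(n)$ with the set of binary sequences of length $m_n'$, by a coding in $V$. By Fact 4 choose $\alpha<\omega_2$ with $Y\in V[G_\alpha]$, and then $\beta\ge\alpha$ with $b_\beta=b$. Let $g$ be the generic function added at stage $\beta$. For each $y\in Y$ the function $n\mapsto y{\restriction}m_n'$ is an element of $\prod b$ in $V[G_\beta]$, the ground model for stage $\beta$. By Step 6, $\exists^\infty n\ g(n)=y{\restriction}m_n'$. So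
$$Y\subset\bigcup_n[g(n)]\subset\bigcup_n[g(n){\restriction}m_n].$$
Since $g(n){\restriction}m_n\in2^{m_n}$, and $(m_n)$ was arbitrary, $Y$ has strong measure zero. Every $Y$ of size at most $\aleph_1$ is of this kind, so $non(\mathcal{SN})\ge\aleph_2$.

**Step 10: conclusion.** *Purpose: to translate back to spaces.* In $V[G]$ we have $cov(\mathcal M)=\aleph_1<\aleph_2\le non(\mathcal{SN})$. By Step 1, no compact non-weakly Rothberger space there has $\pi$-weight $cov(\mathcal M)$: every compact space of $\pi$-weight $cov(\mathcal M)$ is weakly Rothberger. Theorem A still provides a Lindelöf, non-weakly Rothberger space of $\pi$-weight $cov(\mathcal M)$ in the same model. Together with Step 2, this proves the independence, and Theorem C. $\blacksquare$
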